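\title{Leavitt path algebras whose simple modules are injective}

\begin{abstract}
We prove that, for every field $K$ and every directed graph $E$, if all simple right modules over the Leavitt path algebra $L_K(E)$ are injective, then $L_K(E)$ is von Neumann regular. More precisely, $L_K(E)$ is regular if and only if $E$ is acyclic, if and only if every simple module has the extension property for principal one-sided ideals inside the modules generated by vertices. The converse of the first statement fails, and we describe the exact condition: all simple modules are injective if and only if $E$ is acyclic and every vertex is the source of only finitely many boundary paths in each tail-equivalence class. This condition is left-right symmetric and does not depend on $K$.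
\end{abstract}

\section{The question and the results}\label{sec:intro}

Let $K$ be a field and let $E=(E^0,E^1,r,s)$ be a directed graph: $E^0$ is the set of vertices, $E^1$ is the set of edges, and an edge $e$ runs from its source $s(e)$ to its range $r(e)$. No finiteness or countability is assumed. A vertex $v$ is \emph{regular} if $0<|s^{-1}(v)|<\infty$, and \emph{singular} otherwise, that is, if it emits no edges (a \emph{sink}) or infinitely many. The \emph{Leavitt path algebra} $L=L_K(E)$ is the $K$-algebra generated by $\{v: v\in E^0\}\cup\{e,e^*:e\in E^1\}$ subject to the relations
\begin{enumerate}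
\item[(L1)] $vw=\delta_{v,w}v$ for $v,w\in E^0$;
\item[(L2)] $s(e)e=e=e\,r(e)$ and $r(e)e^*=e^*=e^*s(e)$ for $e\in E^1$;
\item[(L3)] $e^*f=\delta_{e,f}\,r(e)$ for $e,f\in E^1$;
\item[(L4)] $v=\sum_{s(e)=v}ee^*$ for every regular vertex $v$.
\end{enumerate}
The algebra $L$ need not have an identity element, but it has \emph{local units}: for any finitely many elements $a_i$ there is a finite sum $u$ of distinct vertices with $ua_i=a_i=a_iu$ for all $i$ (see Section~\ref{sec:tools}).

Over a ring $R$ with local units, a right module $M$ is always assumed \emph{unital}, meaning $MR=M$; equivalently, each $m\in M$ satisfies $mu=m$ for some local unit $u$. A module is \emph{simple} if it is nonzero and has no submodules other than $0$ and itself. It is \emph{injective} if every homomorphism into it from a submodule $A$ of a unital module $B$ extends to $B$. The ring $R$ is a \emph{right $V$-ring} if every simple right module is injective. The same conventions apply on the left. Finally, $R$ is \emph{von Neumann regular}, or just \emph{regular}, if for every $a\in R$ there is $x\in R$ with $a=axa$. We answer the following question, posed in \cite{HRS}.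

\begin{quote}
\emph{If a Leavitt path algebra is a right $V$-ring, is it von Neumann regular?}
\end{quote}

Both properties say that homomorphisms extend. Let $R$ be a unital ring. If $a=axa$, then $aR=axR$ is a direct summand of $R$, so every homomorphism from the principal right ideal $aR$ into an arbitrary module extends to $R$. In a $V$-ring the domain is arbitrary and the target is simple. A short argument shows how much of the first property follows from the second. Let $R$ be a unital right $V$-ring and $a\in R$; we claim $a\in aRaR$. Otherwise choose a maximal submodule $N$ of $aR$ containing $aRaR$, and extend the quotient map $\pi\colon aR\to aR/N$ to $R$. The image of $1$ has the form $\pi(ab)$, so $\pi(a)=\pi(ab)a=\pi(aba)=0$, which is absurd. For commutative $R$ the claim reads $a\in a^2R$, and $R$ is regular. For noncommutative $R$ the claim is far from $a\in aRa$: it holds in every simple unital ring, because there $RaR=R$ for $a\ne0$. So a proof for Leavitt path algebras has to use the graph.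

The smallest graphs suggest the answer. A single edge $e$ from $v$ to $w\neq v$ gives $L\cong M_2(K)$, with matrix units $v,e,e^*,w$, and both properties hold. A single loop gives $K[x,x^{-1}]$, and both fail (Example~\ref{ex:loop}). One guesses that closed paths destroy both properties and that their absence gives regularity. This is correct, and only a small part of injectivity is needed to detect a closed path.

A \emph{path} $p=e_1\cdots e_n$ is a finite sequence of edges with $r(e_i)=s(e_{i+1})$; it has length $|p|=n$, source $s(p)=s(e_1)$ and range $r(p)=r(e_n)$. A vertex $v$ is a path of length $0$ with $s(v)=r(v)=v$. A path is \emph{closed} if $s(p)=r(p)$, and $E$ is \emph{acyclic} if it has no closed path of length $\ge1$. A left $L$-module $M$ is \emph{P-injective} if for every vertex $v$ and every $a\in Lv$, each homomorphism $La\to M$ extends to $Lv$. For right modules one uses $aL\subseteq vL$ instead. Injective modules are P-injective, since $La\subseteq Lv$ are unital modules.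

\begin{theorem}\label{thm:A}
For every field $K$ and every graph $E$, the following are equivalent for $L=L_K(E)$.
\begin{enumerate}
\item[(i)] $L$ is von Neumann regular.
\item[(ii)] Every simple left (equivalently, every simple right) $L$-module is P-injective.
\item[(iii)] $E$ is acyclic.
\end{enumerate}
In particular, if $L$ is a right $V$-ring, then $E$ is acyclic and $L$ is von Neumann regular.
\end{theorem}

So the answer to the question is yes. The converse is false, and the gap between P-injectivity and injectivity can be read off the graph. An \emph{infinite path} is a sequence $e_1e_2\cdots$ with $r(e_i)=s(e_{i+1})$, and its source is $s(e_1)$; the word ``path'' alone always means a finite path. A \emph{boundary path} is an infinite path or a path (possibly of length $0$) whose range is singular. If $p$ is a path and $t$ is a path or an infinite path with $r(p)=s(t)$, then $pt$ denotes the concatenation. Boundary paths $y,z$ are \emph{tail equivalent} if $y=pt$ and $z=qt$ for some paths $p,q$ and some boundary path $t$. Thus two infinite paths are equivalent if they agree after finitely many initial edges are deleted from each, two finite boundary paths are equivalent if and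 only if they have the same range, and a finite boundary path is never equivalent to an infinite one. This is an equivalence relation; its classes are simply called \emph{classes}. For a class $X$ and vertices $v,w$ put
\[
vX=\{y\in X: s(y)=v\},\qquad N(v,w)=\text{number of paths from $v$ to $w$}\in\{0,1,2,\dots,\infty\}.
\]
For a set $\Lambda$, let $M_\Lambda(K)$ be the algebra of $\Lambda\times\Lambda$ matrices over $K$ with finitely many nonzero entries.

\begin{theorem}\label{thm:B}
For every field $K$ and every graph $E$, the following are equivalent for $L=L_K(E)$.
\begin{enumerate}
\item[(1)] $L$ is a left $V$-ring.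
\item[(1$'$)] $L$ is a right $V$-ring.
\item[(2)] $E$ is acyclic, and $vX$ is finite for every vertex $v$ and every class $X$ of boundary paths.
\item[(2$'$)] $E$ is acyclic; $N(v,w)<\infty$ for every vertex $v$ and every singular vertex $w$; and $\sup_nN(v,s(e_n))<\infty$ for every vertex $v$ and every infinite path $e_1e_2\cdots$.
\item[(3)] $E$ is acyclic (equivalently, $L$ is regular), and $\dim_KvM<\infty$ for every simple left $L$-module $M$ and every vertex $v$.
\item[(4)] $E$ is acyclic, and for every annihilator $P$ of a simple left $L$-module there is a set $\Lambda$ with $L/P\cong M_\Lambda(K)$ as $K$-algebras.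
\end{enumerate}
In particular, for Leavitt path algebras the $V$-ring property is left-right symmetric and does not depend on $K$. For finite $E$ it means exactly that $E$ is acyclic.
\end{theorem}

The proofs use only Zorn's lemma, the $\mathbb Z$-grading of $L$, and elementary facts about matrix algebras over a field. Section~\ref{sec:small} shows the two obstructions to injectivity on the smallest graphs where they occur. In both cases the simple module that fails to be injective has a basis of boundary paths; these modules are built in Section~\ref{sec:VX}. Theorems~\ref{thm:A} and~\ref{thm:B} are proved in Sections~\ref{sec:A} and~\ref{sec:B}, and Section~\ref{sec:examples} applies condition (2$'$) to infinite graphs.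

\section{Computing in $L$}\label{sec:tools}

\subsection*{Products of paths}
A path $p=e_1\cdots e_n$ is also an element of $L$, and we put $p^*=e_n^*\cdots e_1^*$ and $v^*=v$ for a vertex $v$. If $y$ is a path or an infinite path, we write $p\preceq y$, and call the path $p$ an \emph{initial path} of $y$, if $y=pt$ for some $t$; this $t$ is unique. Two paths are \emph{comparable} if one is an initial path of the other. Two initial paths of the same $y$ are comparable. Canceling the innermost factor $e^*f$ repeatedly by (L3), and absorbing vertices by (L1) and (L2), gives for paths $p,q$
\begin{equation}\label{eq:prod}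
q^*p=\begin{cases}t&\text{if }p=qt,\\ t^*&\text{if }q=pt,\\ 0&\text{if $p,q$ are not comparable.}\end{cases}
\end{equation}
In particular $p^*p=r(p)$, and
\begin{equation}\label{eq:idem}
pp^*\,qq^*=qq^*\,pp^*=\begin{cases}qq^*&\text{if }p\preceq q,\\ 0&\text{if $p,q$ are not comparable,}\end{cases}
\end{equation}
so the elements $pp^*$ are commuting idempotents. The \emph{monomials} $pq^*$ with $r(p)=r(q)$ span $L$. Indeed, every generator is a monomial, and by \eqref{eq:prod} the product $(pq^*)(p_1q_1^*)$ equals $(pt)q_1^*$ if $p_1=qt$, equals $p(q_1t)^*$ if $q=p_1t$, and is $0$ otherwise. The sum of the distinct vertices among the sources of the paths occurring in finitely many given elements is a local unit for these elements. For a vertex $v$, the products $vp$ and $p^*v$ vanish unless $s(p)=v$.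

\subsection*{Grading}
Give the generators the degrees $\deg v=0$, $\deg e=1$, $\deg e^*=-1$. The relations are homogeneous, so $L=\bigoplus_{j\in\mathbb Z}L_j$ with $L_iL_j\subseteq L_{i+j}$, and a path $p$ lies in $L_{|p|}$.

\subsection*{Left and right}
The relations are stable under reversing products and exchanging $e$ with $e^*$: (L1) and (L4) are preserved, the two halves of (L2) are exchanged, and (L3) for $(e,f)$ becomes (L3) for $(f,e)$. Hence there is a $K$-linear involutive anti-automorphism $*$ of $L$ with $v\mapsto v$, $e\mapsto e^*$, $e^*\mapsto e$. Setting $a\cdot m=ma^*$ turns unital right modules into unital left modules, and this is an isomorphism of categories, so it preserves simplicity and injectivity. It also preserves P-injectivity, because $*$ identifies the pair $aL\subseteq vL$ with the pair $La^*\subseteq Lv$. This proves (1)$\Leftrightarrow$(1$'$) in Theorem~\ref{thm:B} and the parenthetical equivalence in Theorem~\ref{thm:A}(ii). \emph{From now on all modules are left modules.}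

\subsection*{Scalars}
A unital module $M$ is a $K$-vector space by $km=(ku)m$, where $u\in L$ satisfies $um=m$. The choice of $u$ does not matter: if $u_1$ is a local unit with $u_1u=u$ and $u_1m=m$, then $(ku)m=(ku_1)um=(ku_1)m$, and two choices of $u$ admit a common $u_1$. Submodules are subspaces and homomorphisms are $K$-linear.

\subsection*{Homomorphisms from $Lv$}
If $g\colon Lv\to M$ is a homomorphism and $m=g(v)$, then $m=vm$ and $g(a)=g(av)=am$ for $a\in Lv$. Conversely each $m\in vM$ defines such a map. Therefore, for a submodule $I\subseteq Lv$ and a homomorphism $f\colon I\to M$,
\begin{equation}\label{eq:ext}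
\text{$f$ extends to $Lv$}\iff\text{there is $m\in vM$ with $am=f(a)$ for all $a\in I$.}
\end{equation}
Every extension problem below is thus a system of linear equations for an unknown vector in $vM$.

\section{Two small graphs}\label{sec:small}

\begin{example}[a loop]\label{ex:loop}
Let $E$ have one vertex $v$ and one edge $c$. The relations say that $v$ is the identity and $c^*c=cc^*=v$, so $L=K[x,x^{-1}]$ with $x=c$. This is a domain in which $x-1$ is not a unit, so $x-1$ has no $b$ with $(x-1)b(x-1)=x-1$, and $L$ is not regular. Let $M=Ky$ be the one-dimensional module with $xy=y$. Since $x-1$ is not a zero divisor, $a(x-1)\mapsto ay$ is a well-defined homomorphism $L(x-1)\to M$. By \eqref{eq:ext} an extension to $L$ requires $m\in M$ with $(x-1)m=y$, whereas $(x-1)M=0$. So $M$ is simple and not P-injective.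

Two facts were used: $c-v$ is not a zero divisor, and some simple module contains a vector outside the image of $c-v$. The vector $y$ should be read as the infinite path $ccc\cdots$, which is unchanged when $c$ is put in front of it.
\end{example}

\begin{example}[infinitely many parallel edges]\label{ex:parallel}
Let $E$ have two vertices $v,w$ and edges $e_1,e_2,\dots$ from $v$ to $w$. Both vertices are singular, so (L4) is empty. Let $V$ have basis $y_0,y_1,y_2,\dots$, and put $wy_0=y_0$ and $vy_i=y_i$, $e_iy_0=y_i$, $e_i^*y_i=y_0$ for $i\ge1$; all other products of a generator and a basis vector are $0$. Here $y_0$ stands for the path $w$ and $y_i$ for the path $e_i$, and Lemma~\ref{lem:module} below confirms the relations. The module $V$ is simple: applying $w$ or a suitable $e_i^*$ to a nonzero vector gives a nonzero multiple of $y_0$, and $y_0$ generates $V$. The idempotents $\varepsilon_i=e_ie_i^*\in Lv$ are orthogonal, so $I=\bigoplus_iL\varepsilon_i\subseteq Lv$, and there is a homomorphism $f\colon I\to V$ with $f(b)=by_i$ for $b\in L\varepsilon_i$. An extension to $Lv$ requires $m\in vV$ with $\varepsilon_im=y_i$ for all $i$, that is, a vector whose coefficient at every $y_i$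 is $1$. No such vector exists, so $V$ is not injective. The graph is acyclic, so $L$ is regular by Theorem~\ref{thm:A}. This already disproves the converse of the question.

Finitely many of the equations $\varepsilon_im=y_i$ can always be solved. The obstruction is that the infinitely many paths $e_i$ from $v$ lie in one simple module.
\end{example}

\section{Modules spanned by boundary paths}\label{sec:VX}

Let $X$ be a class of boundary paths. If $y\in X$ and $p$ is a path with $r(p)=s(y)$, then $py\in X$; if $y=pt$, then $t$ is a boundary path and $t\in X$. Let $V_X$ be the $K$-space with basis $X$, and for $y\in X$, $u\in E^0$, $e\in E^1$ put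
\[
uy=\delta_{u,s(y)}\,y,\qquad
e\cdot y=\begin{cases}ey&\text{if }r(e)=s(y),\\0&\text{otherwise,}\end{cases}\qquad
e^*\cdot y=\begin{cases}t&\text{if }y=et,\\0&\text{if }e\not\preceq y.\end{cases}
\]
For a class of infinite paths this is Chen's module. The modules of Examples~\ref{ex:loop} and~\ref{ex:parallel} are the cases $X=\{ccc\cdots\}$ and $X=\{w,e_1,e_2,\dots\}$.

\begin{lemma}\label{lem:module}
These formulas make $V_X$ a unital left $L$-module. For paths $p,q$ and $y\in X$, the vector $p\cdot y$ is $py$ if $r(p)=s(y)$ and $0$ otherwise; $q^*\cdot y$ is $t$ if $y=qt$ and $0$ if $q\not\preceq y$; and $qq^*\cdot y$ is $y$ if $q\preceq y$ and $0$ otherwise. The set $vX$ is a basis of $vV_X$.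
\end{lemma}

\begin{proof}
We check the relations on $y\in X$. (L1) holds because $y$ has exactly one source. For (L2): $e\cdot y$ is $0$ unless $s(y)=r(e)$, and then has source $s(e)$; and $e^*\cdot y$ is $0$ unless $s(y)=s(e)$, and if nonzero has source $r(e)$. For (L3): $e^*\cdot(f\cdot y)$ is $y$ if $e=f$ and $s(y)=r(e)$, and $0$ otherwise. For (L4), note that $ee^*\cdot y$ is $y$ if $e$ is the first edge of $y$ and $0$ otherwise. Let $u$ be regular. If $s(y)\ne u$, both sides of (L4) kill $y$. If $s(y)=u$, then $y$ is not the path $u$ of length $0$, because $u$ is not singular; so $y$ has a first edge, it is exactly one of the edges from $u$, and both sides fix $y$. The module is unital since $y=s(y)y$, and the remaining formulas follow by applying one edge at a time.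
\end{proof}

The check of (L4) is the reason for allowing finite paths to end only at singular vertices. The next lemma collects the combinatorics of a class.

\begin{lemma}\label{lem:comb}
Let $X$ be a class of boundary paths.
\begin{enumerate}
\item[(a)] (Transport.) If $y,z\in X$ and $p\preceq y$, there are paths $p',q'$ and $t\in X$ with $y=p't$, $z=q't$ and $p\preceq p'$. Consequently $q'p'^*\cdot y=z$.
\item[(b)] (Separation.) Suppose that $X$ consists of infinite paths or that $E$ is acyclic. If $y_1,\dots,y_k\in X$ are distinct, there is a path $p\preceq y_1$ with $p\not\preceq y_i$ for $i\ge2$.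
\item[(c)] (Cancellation.) Suppose that $E$ is acyclic. If $t\in X$ and $\alpha,\beta$ are paths with $\alpha t=\beta t$, then $\alpha=\beta$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Write $y=\alpha t_0$ and $z=\beta t_0$ with $t_0\in X$. The initial paths $p$ and $\alpha$ of $y$ are comparable. If $p\preceq\alpha$, take $p'=\alpha$, $q'=\beta$, $t=t_0$. If $p=\alpha\gamma$, then $t_0=\gamma t$ for some $t\in X$; take $p'=p$ and $q'=\beta\gamma$.

(b) If the $y_i$ are infinite, their initial paths of length $n$ are distinct for large $n$; let $p$ be that of $y_1$. If the $y_i$ are finite and $E$ is acyclic, take $p=y_1$. If $y_i=y_1t$, then $t$ is closed because $r(y_i)=r(y_1)$, so $|t|=0$ and $i=1$.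

(c) The paths $\alpha,\beta$ are comparable, say $\beta=\alpha\gamma$. Then $t=\gamma t$, so $s(\gamma)=s(t)=r(\gamma)$. Thus $\gamma$ is closed and $|\gamma|=0$.
\end{proof}

Cancellation fails for a closed path $c$ at $v$, since $c\,(ccc\cdots)=v\,(ccc\cdots)$. This failure is what Example~\ref{ex:loop} exploits.

\begin{proposition}\label{prop:simple}
If $X$ consists of infinite paths or $E$ is acyclic, then $V_X$ is simple.
\end{proposition}

\begin{proof}
Let $m=\sum_{i=1}^kk_iy_i$ with $k\geq1$, distinct $y_i\in X$ and $k_i\ne0$. Take $p$ as in Lemma~\ref{lem:comb}(b) and write $y_1=pt_1$. Then $p^*m=k_1t_1$, so $t_1\in Lm$. By Lemma~\ref{lem:comb}(a) every $z\in X$ lies in $Lt_1$. Hence $Lm=V_X$.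
\end{proof}

The sets $vX$ can be counted with finite paths only.

\begin{lemma}\label{lem:count}
Conditions \emph{(2)} and \emph{(2$'$)} of Theorem~\ref{thm:B} are equivalent.
\end{lemma}

\begin{proof}
Let $E$ be acyclic and $v$ a vertex. The classes of finite boundary paths correspond to the singular vertices $w$, and for the class $X$ of $w$ the set $vX$ consists of all paths from $v$ to $w$. Now let $X$ be the class of an infinite path $e_1e_2\cdots$, and put $t_n=e_ne_{n+1}\cdots$. Let $Y_n=\{pt_n: p \text{ a path from $v$ to } s(e_n)\}\subseteq vX$. By cancellation, $Y_n$ has $N(v,s(e_n))$ elements. Since $pt_n=(pe_n)t_{n+1}$, we have $Y_n\subseteq Y_{n+1}$, and every $y\in vX$ has the form $pt_n$ for some $n$ by the definition of tail equivalence. So $vX$ is the increasing union of the $Y_n$, and it is finite if and only if the numbers $N(v,s(e_n))$ are bounded.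
\end{proof}

\section{Closed paths and regularity}\label{sec:A}

\subsection*{A closed path destroys P-injectivity}
In a general graph a closed path may have exits and entrances, and $L$ is far from commutative. The two facts isolated in Example~\ref{ex:loop} survive: the grading replaces the absence of zero divisors, and the module $V_X$ supplies the vector, although $c-v$ need no longer kill $vV_X$.

\begin{proposition}\label{prop:cycle}
Let $c$ be a closed path of length $d\ge1$ with source $v$, and let $X$ be the class of $c^\infty=ccc\cdots$. Then $V_X$ is simple and not P-injective.
\end{proposition}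

\begin{proof}
Simplicity is Proposition~\ref{prop:simple}. The element $c-v$ lies in $vLv$, so $L(c-v)=Lv(c-v)\subseteq Lv$.

The map $Lv\to Lv$, $a\mapsto a(c-v)$, is injective. Let $0\ne a\in Lv$ and let $a_j$ be its nonzero homogeneous component of lowest degree. We have $a(c-v)=ac-a$, and all components of $ac$ have degree at least $j+d>j$. So the component of $a(c-v)$ in degree $j$ is $-a_j\neq0$.

Therefore $g(a(c-v))=a\,c^\infty$ for $a\in Lv$ defines a homomorphism $g\colon L(c-v)\to V_X$, and $g(c-v)=c^\infty$. If $g$ extended to $Lv$, then by \eqref{eq:ext} there would be $m=\sum_{y\in vX}k_yy$ with $(c-v)m=c^\infty$. Now $cm=\sum k_y\,cy$, and $cy=c^\infty=c\,c^\infty$ holds if and only if $y=c^\infty$. So $c^\infty$ has the same coefficient $k_{c^\infty}$ in $cm$ and in $vm=m$, and its coefficient in $(c-v)m$ is $0$, not $1$.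
\end{proof}

\subsection*{Acyclic graphs give locally matricial algebras}
An element of $L$ involves only finitely many vertices and edges, and in an acyclic graph these form only finitely many paths. The difficulty is that (L4) need not hold relative to a finite subgraph: a vertex may emit edges that the subgraph omits, or infinitely many edges. We therefore give a name to the defect in (L4) at each vertex, and build matrix units from the defects.

\begin{proposition}\label{prop:matricial}
Let $E$ be acyclic. Every finite subset of $L$ is contained in a subalgebra $A$ that is isomorphic to a finite product of full matrix algebras $M_n(K)$.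
\end{proposition}

\begin{proof}
Choose finite sets $F\subseteq E^1$ and $W\subseteq E^0$ with $s(F)\cup r(F)\subseteq W$ such that the given elements lie in the subalgebra $A$ generated by $W$, $F$ and $\{e^*:e\in F\}$. Call a path of the finite graph $(W,F)$ an \emph{$F$-path}. By acyclicity a path visits no vertex twice, so there are finitely many $F$-paths. As in Section~\ref{sec:tools}, $A$ is spanned by the monomials $pq^*$ with $F$-paths $p,q$ and $r(p)=r(q)$. For $w\in W$ put
\[
w'=w-\sum_{e\in F,\ s(e)=w}ee^*\in A .
\]
By \eqref{eq:idem} the $ee^*$ in this sum are orthogonal idempotents in $wLw$, so $w'$ is an idempotent in $wLw$.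

\emph{The elements $pw'q^*$, with $w\in W$ and $F$-paths $p,q$ ending at $w$, span $A$.} If $r(p)=r(q)=w$, then
\[
pq^*=pwq^*=pw'q^*+\sum_{e\in F,\ s(e)=w}(pe)(qe)^* .
\]
Let $\ell(w)$ be the largest length of an $F$-path starting at $w$. Then $\ell(r(e))<\ell(w)$ for each $e$ in the sum, and the sum is empty if $\ell(w)=0$. Induction on $\ell(w)$ proves the claim.

\emph{Multiplication.} For $e\in F$ with $s(e)=w$, relation (L3) gives $w'e=e-ee^*e=0$ and $e^*w'=e^*-e^*ee^*=0$. Let $q,p$ be $F$-paths ending at $w,u$ respectively. If $p=qt$ with $|t|\ge1$, then $w'q^*pu'=w'tu'=0$, because the first edge of $t$ lies in $F$ and starts at $w$. If $q=pt$ with $|t|\ge1$, then $w'q^*pu'=w't^*u'=0$, because the first edge of $t$ lies in $F$ and starts at $u$. With \eqref{eq:prod} this gives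
\[
w'q^*p\,u'=\begin{cases}w'&\text{if }p=q,\\0&\text{otherwise,}\end{cases}
\qquad\text{so}\qquad
(p_1w'q^*)(pu'q_1^*)=\delta_{p,q}\,p_1w'q_1^* .
\]
Thus for fixed $w$ the elements $pw'q^*$ multiply like matrix units, and products of elements belonging to different vertices vanish.

\emph{Independence.} In a vanishing linear combination of the elements $pu'q^*$ with $u'\ne0$, multiply by $w'p_0^*$ on the left and by $q_0w'$ on the right, where $w'\neq0$ and $p_0,q_0$ end at $w$. What remains is $kw'=0$, with $k$ the coefficient of $p_0w'q_0^*$, so $k=0$. Hence $A\cong\prod_{w'\ne0}M_{n(w)}(K)$, where $n(w)$ is the number of $F$-paths ending at $w$.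
\end{proof}

\begin{corollary}\label{cor:regular}
Let $E$ be acyclic. Then $L$ is regular, and every finitely generated left ideal of $L$ has the form $Lg$ with $g=g^2$.
\end{corollary}

\begin{proof}
A square matrix over $K$ can be written $a=\sigma\delta\tau$ with $\sigma,\tau$ invertible and $\delta$ a diagonal idempotent, and then $a(\tau^{-1}\sigma^{-1})a=a$. So finite products of matrix algebras are regular, and each $a\in L$ lies in such a subalgebra. Next let $J=La_1+\dots+La_n$ and choose $A\ni a_1,\dots,a_n$ as in Proposition~\ref{prop:matricial}. The ring $A$ is unital and semisimple, so each of its left ideals is a direct summand of $A$ and is generated by an idempotent. Write $\sum Aa_i=Ag$ with $g=g^2$. Then $g\in J$ and $a_i\in Ag\subseteq Lg$, so $J=Lg$.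
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:A}]
(ii)$\Rightarrow$(iii) is Proposition~\ref{prop:cycle}, and (iii)$\Rightarrow$(i) is Corollary~\ref{cor:regular}. For (i)$\Rightarrow$(ii), let $a\in Lv$ and $a=axa$. The map $\rho\colon Lv\to La$, $b\mapsto bxa$, is a homomorphism, and it is the identity on $La$ because $(b_1a)xa=b_1a$. So a homomorphism $h\colon La\to M$ into any module extends to $Lv$ as $h\circ\rho$. Finally, a right $V$-ring satisfies (ii), since injective modules are P-injective.
\end{proof}

\section{Injectivity of all simple modules}\label{sec:B}

We prove (1)$\Rightarrow$(2)$\Rightarrow$(3)$\Rightarrow$(1) and (2)$\Rightarrow$(4)$\Rightarrow$(3) in Theorem~\ref{thm:B}. Conditions (2), (3), (4) contain acyclicity, and (1) implies it by Theorem~\ref{thm:A}. \emph{So $E$ is acyclic throughout this section}, all modules $V_X$ are simple, and all parts of Lemma~\ref{lem:comb} are available.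

\subsection*{An infinite set $vX$ destroys injectivity}
In Example~\ref{ex:parallel} the graph provided orthogonal idempotents, one for each element of $vX$. In general no idempotent $pp^*$ need isolate a single element of $vX$. But the argument only needs infinitely many orthogonal idempotents each of which fixes some element of $vX$, and these come from cutting an infinite set in two repeatedly.

\begin{proposition}\label{prop:infinite}
If $vX$ is infinite for some vertex $v$ and class $X$, then $V_X$ is not injective. Hence \emph{(1)} implies \emph{(2)}.
\end{proposition}

\begin{proof}
Let $D$ be the set of finite products of elements $pp^*$ and $v-pp^*$ with $s(p)=v$. By \eqref{eq:idem}, $D$ consists of commuting idempotents of $vLv$, and by Lemma~\ref{lem:module} each $\eta\in D$ sends every $y\in vX$ to $y$ or to $0$. Let $\operatorname{supp}(\eta)=\{y\in vX:\eta y=y\}$.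

Put $\eta_0=v$, whose support $vX$ is infinite. Given $\eta_{i-1}\in D$ with infinite support, choose $y\ne z$ in the support and, by separation, a path $p$ with $p\preceq y$ and $p\not\preceq z$. The supports of $\eta_{i-1}pp^*$ and $\eta_{i-1}(v-pp^*)$ partition $\operatorname{supp}(\eta_{i-1})$; the first contains $y$ and the second contains $z$. Call one of these two idempotents with infinite support $\eta_i$, and call the other $\varepsilon_i$. Then $\varepsilon_i\eta_i=0$, $\eta_i=\eta_i\eta_{i-1}$ and $\varepsilon_i=\varepsilon_i\eta_{i-1}$. For $j>i$ it follows that $\varepsilon_j=\varepsilon_j\eta_{j-1}=\varepsilon_j\eta_i$, so $\varepsilon_i\varepsilon_j=0$. The $\varepsilon_i$ are thus orthogonal idempotents with nonempty supports, and the supports are pairwise disjoint, since a common element $y$ would satisfy $y=\varepsilon_i\varepsilon_jy=0$.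

Choose $y_i\in\operatorname{supp}(\varepsilon_i)$. The sum $I=\sum_iL\varepsilon_i\subseteq Lv$ is direct, because right multiplication by $\varepsilon_j$ picks out the $j$th summand. So $\sum b_i\mapsto\sum b_iy_i$ $(b_i\in L\varepsilon_i)$ is a homomorphism $I\to V_X$ sending $\varepsilon_i$ to $y_i$. An extension to $Lv$ would give $m\in vV_X$ with $\varepsilon_im=y_i\ne0$ for all $i\ge1$. But $m$ is a linear combination of finitely many elements of $vX$, each lying in the support of at most one $\varepsilon_i$. Hence $\varepsilon_im=0$ for all but finitely many $i$, a contradiction.
\end{proof}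

\subsection*{Under (2), every simple module is some $V_X$}
To prove injectivity we must control all simple modules, not only those we constructed. A basis vector $y$ of $V_X$ is determined by the idempotents $pp^*$: they fix $y$ if $p\preceq y$ and kill it otherwise. In an abstract simple module $M$ we look for a vertex $u$ at which every $pp^*$ with $s(p)=u$ acts on $uM\neq0$ as $0$ or as the identity, as happens in $V_X$ when $uX$ is a single path. The paths acting as the identity then spell out a boundary path. If no such vertex exists, the module forces the graph to branch and rejoin infinitely often, which (2) forbids.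

Fix a simple module $M$. Call a vertex $u$ \emph{active} if $uM\ne0$; active vertices exist because $M$ is nonzero and unital. Call an active vertex $u$ \emph{linear} if for every path $p$ from $u$ the idempotent $pp^*$ acts on $uM$ as $0$ or as the identity.

\begin{lemma}\label{lem:join}
Let $u,w$ be active and $0\ne n\in uM$. There are paths $q$ from $u$ and $t$ from $w$ with a common active range and $q^*n\ne0$.
\end{lemma}

\begin{proof}
Take $0\ne m'\in wM$. Since $M=Ln$, we can write $m'=wm'=\sum k_i\,wt_iq_i^*n$ with monomials $t_iq_i^*$. Let $wtq^*n$ be a nonzero term. Then $wt\neq0$ gives $s(t)=w$, and $q^*n=q^*un\ne0$ gives $s(q)=u$. The range is active since $0\ne q^*n\in r(q)M$.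
\end{proof}

\begin{lemma}\label{lem:branch}
If $u$ is active and not linear, there are an active vertex $u_1$ and two distinct paths from $u$ to $u_1$.
\end{lemma}

\begin{proof}
There is a path $p$ from $u$ with $pp^*M\ne0$ and $(u-pp^*)M\ne0$. The first condition gives $0\ne p^*M\subseteq r(p)M$, so $r(p)$ is active. Take $0\ne n\in(u-pp^*)M\subseteq uM$; then $p^*n=0$ because $p^*(u-pp^*)=p^*-p^*=0$. Lemma~\ref{lem:join} with $w=r(p)$ gives paths $q$ from $u$ and $t$ from $r(p)$ with a common active range $u_1$ and $q^*n\ne0$. Both $q$ and $pt$ run from $u$ to $u_1$, and they differ because $(pt)^*n=t^*p^*n=0$.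
\end{proof}

\begin{lemma}\label{lem:linear-exists}
If \emph{(2)} holds, a linear vertex exists.
\end{lemma}

\begin{proof}
Suppose not, and let $v_0$ be active. Lemma~\ref{lem:branch} yields active vertices $v_1,v_2,\dots$ and paths $\alpha_i\neq\beta_i$ from $v_{i-1}$ to $v_i$. They are not comparable: if one were the other followed by $\gamma$, then $\gamma$ would be a closed path at $v_i$ of positive length. In particular both have length $\ge1$, since a path of length $0$ is initial in every path with the same source. So $x=\alpha_1\alpha_2\cdots$ is an infinite path, and each $v_i$ is the source of an edge of $x$. The $2^i$ paths $\gamma_1\cdots\gamma_i$ with $\gamma_j\in\{\alpha_j,\beta_j\}$ are distinct: if two choices first differ at index $j$ and give the same path, then after deleting $\gamma_1\cdots\gamma_{j-1}$ both $\alpha_j$ and $\beta_j$ are initial paths of one path, hence comparable. Thus $N(v_0,v_i)\ge2^i$, contradicting (2$'$), which is equivalent to (2) by Lemma~\ref{lem:count}.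
\end{proof}

\begin{lemma}\label{lem:linear-iso}
If a linear vertex exists, then $M\cong V_X$ for some class $X$.
\end{lemma}

\begin{proof}
Let $u$ be linear and let $T$ be the set of paths $p$ from $u$ such that $pp^*$ is the identity on $uM$.

\emph{The boundary path.} We have $u\in T$. If $p,q\in T$, then $pp^*qq^*$ is the identity on $uM\ne0$, so $p,q$ are comparable by \eqref{eq:idem}. If $p_1\preceq p\in T$, then $pp^*=p_1p_1^*pp^*$, so $p_1p_1^*$ is nonzero on $uM$, and $p_1\in T$ by linearity. Hence $T$ is the set of initial paths of a path or infinite path $x$ with source $u$. Suppose that $x$ is finite and $r(x)$ is regular. By (L4), $xx^*=\sum_{s(e)=r(x)}(xe)(xe)^*$. The left side is nonzero on $uM$, so some $(xe)(xe)^*$ is nonzero on $uM$, and $xe\in T$ by linearity; but $xe\not\preceq x$. So $x$ is a boundary path. Let $X$ be its class and fix $0\ne m\in uM$. For a path $p$ from $u$, we have $pp^*m=m$ if $p\preceq x$ and $pp^*m=0$ otherwise.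

\emph{Claim: if $a\in Lu$ and $ax=0$ in $V_X$, then $am=0$.} Write $a=au=\sum k_ip_iq_i^*$ with monomials $p_iq_i^*$ and $s(q_i)=u$. If $q_i\not\preceq x$, then $q_i^*x=0$ and $q_i^*m=q_i^*(q_iq_i^*m)=0$, so such terms affect neither $ax$ nor $am$, and we discard them. If no term remains, $am=0$. Otherwise let $q$ be the longest of the remaining $q_i$, write $q=q_it_i$, and write $x=qx'$ with $x'\in X$. Each $p_it_i$ is a path ending at $r(q)=s(x')$. From $x=qx'$, $m=qq^*m$ and $q_i^*q=t_i$ we get
\[
0=ax=\sum_ik_i\,(p_it_i)x',\qquad am=\sum_ik_i\,(p_it_i)\,q^*m .
\]
By cancellation, distinct paths $\alpha$ ending at $s(x')$ give distinct basis vectors $\alpha x'$. So the first equation says that $\sum_{p_it_i=\alpha}k_i=0$ for each path $\alpha$, and then the second sum vanishes.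

By the claim, $ax\mapsto am$ $(a\in Lu)$ is a well-defined homomorphism from $Lux=Lx=V_X$ to $M$. It sends $x$ to $m\neq0$, and both modules are simple, so it is an isomorphism.
\end{proof}

The claim is where acyclicity is essential. For the loop of Example~\ref{ex:loop} and $M=Km$ with $cm=\lambda m$, $\lambda\ne0,1$, the vertex $v$ is linear and $x=c^\infty$, but $c-v$ kills $x$ and not $m$.

\begin{proposition}\label{prop:classify}
If \emph{(2)} holds, every simple $L$-module is isomorphic to $V_X$ for some class $X$. Hence \emph{(2)} implies \emph{(3)}.
\end{proposition}

\begin{proof}
Combine Lemmas~\ref{lem:linear-exists} and~\ref{lem:linear-iso}. By Lemma~\ref{lem:module}, $\dim_KvV_X=|vX|<\infty$.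
\end{proof}

\subsection*{Finite dimension gives injectivity}
For a unital ring, Baer's criterion tests injectivity on the left ideals. For $L$ the role of the ring is played by the modules $Lv$. The criterion also shows that P-injectivity is the part of injectivity that concerns cyclic submodules of $Lv$.

\begin{lemma}\label{lem:baer}
A module $M$ is injective if for every vertex $v$ and every submodule $I\subseteq Lv$, each homomorphism $I\to M$ extends to $Lv$.
\end{lemma}

\begin{proof}
Let $A\subseteq B$ be unital modules and $h\colon A\to M$ a homomorphism. By Zorn's lemma there is a maximal extension $h\colon A'\to M$ with $A\subseteq A'\subseteq B$. Suppose $A'\ne B$. An element of $B\setminus A'$ is a finite sum of elements of the subspaces $vB$, so there are a vertex $v$ and $b=vb\notin A'$. The set $I=\{a\in Lv:ab\in A'\}$ is a submodule of $Lv$. By the hypothesis and \eqref{eq:ext} there is $m\in vM$ with $h(ab)=am$ for $a\in I$. Define $A'+Lvb\to M$ by $a'+ab\mapsto h(a')+am$ for $a'\in A'$, $a\in Lv$. This is well defined: if $a'+ab=0$, then $a\in I$ and $am=h(ab)=-h(a')$. It is a homomorphism extending $h$ to a module containing $b$, which contradicts maximality.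
\end{proof}

By \eqref{eq:ext} we must now solve an infinite linear system in $vM$. Regularity solves each finite subsystem, and finite dimension makes the solution sets stabilize.

\begin{proposition}\label{prop:inj}
If $M$ is a module with $\dim_KvM<\infty$ for every vertex $v$, then $M$ is injective. Hence \emph{(3)} implies \emph{(1)}.
\end{proposition}

\begin{proof}
Let $I\subseteq Lv$ be a submodule and $f\colon I\to M$ a homomorphism. For a finitely generated submodule $J\subseteq I$ put
\[
S_J=\{m\in vM: am=f(a)\text{ for all }a\in J\}.
\]
This set is nonempty. By Corollary~\ref{cor:regular}, $J=Lg$ with $g=g^2$, and each $a\in J$ satisfies $a=ag$ and $a=av$. So $m=vf(g)$ satisfies $am=af(g)=f(ag)=f(a)$. Consequently $S_J$ is a coset of the subspace $\{m\in vM:Jm=0\}$, that is, an affine subspace of $vM$.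

Choose $J_0$ with $\dim S_{J_0}$ minimal. For any $J$, the affine subspaces $S_{J_0+J}\subseteq S_{J_0}$ have the same finite dimension, so $S_{J_0}=S_{J_0+J}\subseteq S_J$. Take $m\in S_{J_0}$. For $a\in I$, the choice $J=La$ gives $am=f(a)$. By \eqref{eq:ext}, $f$ extends to $Lv$, and Lemma~\ref{lem:baer} applies.
\end{proof}

Example~\ref{ex:parallel} shows what happens in infinite dimension: for $J_n=\bigoplus_{i\le n}L\varepsilon_i$ the set $S_{J_n}$ is $y_1+\dots+y_n+\sum_{i>n}Ky_i$, and these sets decrease to the empty set.

\subsection*{Quotients by annihilators of simple modules}
Write $\mathbf e_{\lambda\mu}$ for the matrix units of $M_\Lambda(K)$, and $\mathbf e_\mu$ for the standard basis of the column module $K^{(\Lambda)}$, so that $\mathbf e_{\kappa\lambda}\mathbf e_\mu=\delta_{\lambda,\mu}\mathbf e_\kappa$.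

\begin{proposition}\label{prop:quot}
\emph{(2)} implies \emph{(4)}, and \emph{(4)} implies \emph{(3)}.
\end{proposition}

\begin{proof}
Assume (2), and let $P$ be the annihilator of a simple module, which by Proposition~\ref{prop:classify} we may take to be $V_X$. The action embeds $L/P$ in $\operatorname{End}_K(V_X)$, and we write endomorphisms as matrices in the basis $X$. A monomial $pq^*$ sends $qt$ to $pt$ and kills every $y\in X$ with $q\not\preceq y$. So its matrix has at most one nonzero entry in each column, and its nonzero columns are indexed by elements of the finite set $s(q)X$. Hence the image of $L$ lies in $M_X(K)$. Conversely, let $y,z\in X$. Since $s(y)X$ is finite, separation gives $p\preceq y$ that is not initial in any other element of $s(y)X$. Take $p',q',t$ as in Lemma~\ref{lem:comb}(a). Then $q'p'^*$ sends $y$ to $z$. If $p'\preceq y_1\in X$, then $p\preceq y_1$ and $s(y_1)=s(y)$, so $y_1=y$; thus $q'p'^*$ kills all other elements of $X$. It acts as the matrix unit $\mathbf e_{zy}$, and $L/P\cong M_X(K)$.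

Assume (4), and let $M$ be simple with annihilator $P$ and $L/P\cong M_\Lambda(K)$. Then $M$ is a simple unital $M_\Lambda(K)$-module with the same $K$-structure. Some $\mathbf e_{\kappa\lambda}=\mathbf e_{\kappa\lambda}\mathbf e_{\lambda\lambda}$ acts nontrivially, so there is $0\ne n\in\mathbf e_{\lambda\lambda}M$. The $K$-linear map $K^{(\Lambda)}\to M$, $\mathbf e_\mu\mapsto\mathbf e_{\mu\lambda}n$, commutes with all matrix units, because $\mathbf e_{\kappa\nu}\mathbf e_{\mu\lambda}=\delta_{\nu,\mu}\mathbf e_{\kappa\lambda}$, and it sends $\mathbf e_\lambda$ to $n\neq0$. The module $K^{(\Lambda)}$ is simple, since matrix units carry a nonzero vector to nonzero multiples of all $\mathbf e_\mu$. So $M\cong K^{(\Lambda)}$. The image of a vertex $v$ is a matrix with finitely many nonzero entries, hence of finite rank, and $\dim_KvM<\infty$.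
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:B}]
The equivalence (1)$\Leftrightarrow$(1$'$) was proved in Section~\ref{sec:tools}, and (2)$\Leftrightarrow$(2$'$) is Lemma~\ref{lem:count}. Propositions~\ref{prop:infinite}, \ref{prop:classify} and~\ref{prop:inj} give (1)$\Rightarrow$(2)$\Rightarrow$(3)$\Rightarrow$(1), and Proposition~\ref{prop:quot} adds (4). Condition (2) does not mention $K$. A finite acyclic graph has finitely many paths and no infinite path, so it satisfies (2$'$).
\end{proof}

\section{Infinite acyclic graphs}\label{sec:examples}

All graphs in this section are acyclic, so their Leavitt path algebras are regular, and (2$'$) decides whether they are $V$-rings. The condition at singular vertices fails in Example~\ref{ex:parallel}, where $N(v,w)=\infty$ for the sink $w$. The condition along infinite paths can fail in a graph all of whose vertices are regular.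

\begin{example}\label{ex:double}
Let $E$ have vertices $v_1,v_2,\dots$ and exactly two edges from $v_n$ to $v_{n+1}$ for each $n$. Then $N(v_1,v_n)=2^{n-1}$ is unbounded along an infinite path starting at $v_1$. So $L$ is regular but neither a left nor a right $V$-ring.
\end{example}

Neither infinite branching nor infinite emitters are obstructions in themselves. What matters is how many paths from one vertex meet again.

\begin{example}\label{ex:tree}
In the infinite rooted binary tree, with edges directed away from the root, $N(v,w)\le1$ for all $v,w$. So (2$'$) holds and $L$ is a $V$-ring.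
\end{example}

\begin{example}\label{ex:fan}
Let $v$ emit $n$ edges to a sink $w_n$ for each $n\ge1$. There is no infinite path, $N(v,w_n)=n$, and all other values of $N$ are $0$ or $1$. So (2$'$) holds and $L$ is a $V$-ring. As in Example~\ref{ex:parallel}, the edges $e$ give infinitely many orthogonal idempotents $ee^*$ in $vLv$, but only $n$ of them act nontrivially on the simple module spanned by the paths ending at $w_n$. The numbers $|vX|$ are unbounded as $X$ varies, so the finiteness in (2) need not be uniform in the class.
\end{example}

\begin{thebibliography}{9}
\bibitem{HRS} Roozbeh Hazrat, Kulumani M. Rangaswamy, Ashish K. Srivastava, \emph{Leavitt path algebras: Graded direct-finiteness and graded $\Sigma$-injective simple modules}, arXiv:1705.09217 (2017).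
\end{thebibliography}
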